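# A three-row Young diagram that is not balanced but has coincidental down-degree expectations

## 1. The guess "CDE exactly when balanced", tested on small diagrams

Fix a Young diagram $\lambda$ and pick a random diagram inside it in one of two ways. Either pick uniformly among all subdiagrams, or grow $\lambda$ one cell at a time from nothing along a uniformly random growth history and stop at a uniformly random moment. In both cases count the cells that can be removed from the diagram you are holding. When do the two averages agree? The answer that one would first guess is: exactly when the inner corners of $\lambda$ all lie on one straight line. We make this precise and test it.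

**Definition (CDE).** In a finite poset $P$, the down-degree $\operatorname{ddeg}(x)$ is the number of elements covered by $x$. Let $X$ be the down-degree of a uniformly random $x\in P$, and let $Y$ be the down-degree of an $x\in P$ chosen with probability proportional to the number of maximal chains of $P$ that contain $x$. The poset has the coincidental down-degree expectations (CDE) property if $\mathbb E(X)=\mathbb E(Y)$.

Our posets are the lower intervals $[\emptyset,\lambda]$ of Young's lattice: all partitions whose diagram is contained in that of $\lambda$, ordered by inclusion. Diagrams are top-left justified, and row $i$ of the diagram of $(\lambda_1,\lambda_2,\dots)$ has $\lambda_i$ cells.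

**Definition (inner corner, balanced).** Let $\lambda$ be nonempty. An inner corner of $\lambda$ is a cell $x\notin\lambda$ such that $\lambda\cup\{x\}$ is a Young diagram. Let $L$ be the line through the top right corner of the last cell of the first row and the bottom left corner of the last cell of the first column. The diagram $\lambda$ is balanced if the top left corner of every inner corner lies on $L$. If $\lambda$ is balanced and $\ell(\lambda)$ is its number of rows, we say that it is balanced of slope $m=\ell(\lambda)/\lambda_1$.

The inner corner at the end of the first row and the one below the first column are on $L$ automatically; call these two extreme and the others middle. A rectangle has no middle inner corner, so it is balanced. The staircase $(2,1)$ is balanced: its middle inner corner has its top left corner one step down and one step right, and that point is the midpoint of $L$. The diagram $(3,1)$ has its middle inner corner at the same point, but its $L$ joins (0 down, 3 right) to (2 down, 0 right), so $(3,1)$ is not balanced.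

Chan, Haddadan, Hopkins and Moci proved that if $\lambda$ is balanced of slope $m$, then $[\emptyset,\lambda]$ is CDE, with $\mathbb E(X)=\mathbb E(Y)=\lambda_1/(1+m^{-1})$. We shall reprove this in Section 9. The guess is the converse as well. It is the conjecture that Kim, Schlosser and Yoo is the source for ("Enumeration of standard barely set-valued tableaux of shifted shapes", arXiv:2006.03253, 2020): $[\emptyset,\lambda]$ is CDE if and only if $\lambda$ is balanced.

Now test. For $\lambda=(2,1)$ the interval is $\emptyset,(1),(2),(1,1),(2,1)$, with down-degrees $0,1,1,1,2$, so $\mathbb E(X)=5/5=1$. There are two maximal chains, and these elements lie on $2,2,1,1,2$ of them, so $\mathbb E(Y)=(2+1+1+4)/8=1$. The diagram is balanced and CDE.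

For $\lambda=(3,1)$ the interval is $\emptyset,(1),(2),(3),(1,1),(2,1),(3,1)$, with down-degrees $0,1,1,1,1,2,2$, so $\mathbb E(X)=8/7$. There are three maximal chains, and the elements lie on $3,3,2,1,1,2,3$ of them. So $\mathbb E(Y)=(3+2+1+1+4+6)/15=17/15$, and
$$\mathbb E(Y)-\mathbb E(X)=\tfrac{17}{15}-\tfrac87=-\tfrac1{105}.$$

For $\lambda=(3,2)$ the nine elements $\emptyset,(1),(2),(1,1),(3),(2,1),(3,1),(2,2),(3,2)$ have down-degrees $0,1,1,1,1,2,2,1,2$, so $\mathbb E(X)=11/9$. They lie on $5,5,3,2,1,4,3,2,5$ of the five maximal chains, so $\mathbb E(Y)=(5+3+2+1+8+6+2+10)/30=37/30$. The difference is $\tfrac{37}{30}-\tfrac{11}{9}=+\tfrac1{90}$.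

In $(3,1)$ the middle corner is on the origin's side of $L$ and the difference is negative. In $(3,2)$ it is on the far side and the difference is positive. The guess looks good, even with a sign attached. It is nevertheless false.

**Theorem 1.** The partition $(18,7,6)$ is not balanced, but $[\emptyset,(18,7,6)]$ has the CDE property, with $\mathbb E(X)=\mathbb E(Y)=\frac{1241}{504}$.

We shall derive a formula for $\mathbb E(Y)-\mathbb E(X)$ as a sum over inner corners, see that it proves the guess when there is only one middle corner, see what breaks with two, and find $(18,7,6)$ at the breaking point.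

## 2. Addable cells, removable cells, and three pointwise identities

From now on $\lambda$ is nonempty, $n=|\lambda|$, $A=\lambda_1$, $\ell=\ell(\lambda)$ and $N=\#[\emptyset,\lambda]$. Cells are written $(i,j)$ with row $i\ge0$ and column $j\ge0$, so that the top left corner of $(i,j)$ is the point "$i$ down, $j$ right". For $b=(i,j)$ put $\operatorname{row}(b)=i$, $\operatorname{col}(b)=j$. Let $I(\lambda)$ be the set of inner corners; it contains $(0,A)$ and $(\ell,0)$. Put $\lambda^+=\lambda\cup I(\lambda)$. The line $L$ passes through $(0,A)$ and $(\ell,0)$, so it is $Ai+\ell j=A\ell$. Hence, with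
$$F(b)=A\operatorname{row}(b)+\ell\operatorname{col}(b)-A\ell,$$
the diagram $\lambda$ is balanced if and only if $F(b)=0$ for all $b\in I(\lambda)$. Always $F(0,A)=F(\ell,0)=0$.

For $\nu\subseteq\lambda$ and a cell $x$, let $A_x(\nu)=1$ if $x\notin\nu$ and $\nu\cup x$ is a diagram ("$x$ is addable to $\nu$"), and $A_x(\nu)=0$ otherwise. Let $R_x(\nu)=1$ if $x\in\nu$ and $\nu\setminus x$ is a diagram ("$x$ is removable from $\nu$"), and $R_x(\nu)=0$ otherwise. The elements covered by $\nu$ are the $\nu\setminus x$ with $x$ removable, so $\operatorname{ddeg}(\nu)=\sum_xR_x(\nu)$.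

A removable cell of $\nu\subseteq\lambda$ lies in $\lambda$. An addable cell $x$ lies in $\lambda^+$: if $x\notin\lambda$, then the left and upper neighbors of $x$, when they exist, lie in $\nu\subseteq\lambda$, so $x$ is an inner corner of $\lambda$.

**Step 1: the pointwise identities.** The purpose is to write the down-degree of a single $\nu$ in terms of the differences $A_x-R_x$. List the addable cells of $\nu$ from top to bottom as $z_0,\dots,z_r$. They alternate with the removable cells $y_1,\dots,y_r$, where $y_k$ ends the last row of the $k$th block of equal rows. The cell $z_k$ starts a new block just below $y_k$, and $z_{k-1}$ sits at the right end of the first row of the block whose last row ends in $y_k$. So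
$$\operatorname{row}(z_0)=0,\quad \operatorname{row}(z_k)=\operatorname{row}(y_k)+1,\quad \operatorname{col}(z_{k-1})=\operatorname{col}(y_k)+1,\quad \operatorname{col}(z_r)=0 .$$
There is one more addable cell than there are removable cells. Summing the row relations gives $\sum_k\operatorname{row}(z_k)-\sum_k\operatorname{row}(y_k)=r$, and the column relations give the same with columns. Since $r=\operatorname{ddeg}(\nu)$,
$$\sum_x(A_x-R_x)=1,\qquad \sum_x\operatorname{row}(x)(A_x-R_x)=\operatorname{ddeg}(\nu)=\sum_x\operatorname{col}(x)(A_x-R_x).\tag{1}$$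
For example, $\nu=(3,1)$ has addable cells $(0,3),(1,1),(2,0)$ and removable cells $(0,2),(1,0)$. The rows give $(0+1+2)-(0+1)=2$ and the columns give $(3+1+0)-(2+0)=2$.

## 3. Toggle-symmetric distributions push everything to the inner corners

**Definition (toggle-symmetric).** A probability distribution $\pi$ on $[\emptyset,\lambda]$ is toggle-symmetric if $\mathbb E_\pi(A_x)=\mathbb E_\pi(R_x)$ for every cell $x\in\lambda$.

As an example, take $\lambda=(2,1)$ with masses $u_\emptyset,u_1,u_2,u_{11},u_{21}$. The cell $(0,0)$ requires $u_\emptyset=u_1$, the cell $(0,1)$ requires $u_1+u_{11}=u_2+u_{21}$, and the cell $(1,0)$ requires $u_1+u_2=u_{11}+u_{21}$. Subtracting the last two gives $u_2=u_{11}$ and then $u_1=u_{21}$. So the toggle-symmetric distributions are $u_\emptyset=u_1=u_{21}=p$, $u_2=u_{11}=q$ with $3p+2q=1$. The uniform one has $p=q=\frac15$; the distribution of the chain element behind $Y$ has $p=\frac14$, $q=\frac18$. Every member of the family has expected down-degree $p+2q+2p=1$.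

**Step 2: a formula for the expected down-degree.** The purpose is to see that only the corner probabilities $\mathbb E_\pi(A_b)$, $b\in I(\lambda)$, matter. Let $\pi$ be toggle-symmetric and take expectations in (1). Every cell of $\lambda$ contributes zero, and for $b\in I(\lambda)$ we have $R_b=0$. So
$$\sum_{b\in I(\lambda)}\mathbb E_\pi(A_b)=1,\qquad \mathbb E_\pi(\operatorname{ddeg})=\sum_{b\in I(\lambda)}\mathbb E_\pi(A_b)\operatorname{row}(b)=\sum_{b\in I(\lambda)}\mathbb E_\pi(A_b)\operatorname{col}(b).\tag{2}$$
Take $A$ times the row formula plus $\ell$ times the column formula minus $A\ell$ times the first identity: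
$$(A+\ell)\,\mathbb E_\pi(\operatorname{ddeg})-A\ell=\sum_{b\in I(\lambda)}\mathbb E_\pi(A_b)\,F(b).\tag{3}$$

## 4. The uniform and the chain distributions are toggle-symmetric

**Step 3: the uniform distribution.** For $x\in\lambda$, the map $\nu\mapsto\nu\cup x$ is a bijection from $\{\nu\subseteq\lambda:A_x(\nu)=1\}$ to $\{\nu\subseteq\lambda:R_x(\nu)=1\}$; the result stays inside $\lambda$ because $x\in\lambda$. So $\mathbb E(A_x)=\mathbb E(R_x)$.

**Step 4: the chain distribution.** The purpose is the same identity for the distribution behind $Y$. Every maximal chain of $[\emptyset,\lambda]$ has the form $\mathfrak c=(\nu_0\subset\nu_1\subset\dots\subset\nu_n)$ with $|\nu_k|=k$, so it has $n+1$ elements. Therefore $\nu_k$, for a uniformly random pair $(\mathfrak c,k)$ with $0\le k\le n$, hits each $\nu$ with probability proportional to the number of chains through $\nu$. This is the chain distribution.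

Write $\mathfrak c$ as the word $w_1\cdots w_n$ of cells in order of addition. Such words are the linear extensions of $\lambda$: each cell is used once, and every prefix is the set of cells of a diagram. Fix $x\in\lambda$. Let $\mathcal W$ be the set of words of length $n+1$ in the cells of $\lambda$, with $x$ used twice and every other cell once, such that deleting either occurrence of $x$ leaves a linear extension. We show that both the pairs with $x$ addable to $\nu_k$ and the pairs with $x$ removable from $\nu_k$ are in bijection with $\mathcal W$.

Suppose $x$ is addable to $\nu_k$. Insert an extra $x$ at position $k+1$. Since $x\notin\nu_k$, the original $x$ comes later, so the new letter is the first $x$. Deleting the first $x$ returns the original word. After deleting the second $x$ instead, the prefixes are those of the original word, except that between the two places they are $\nu_m\cup x$ with $m\ge k$. Now $\nu_m\cup x=\nu_m\cup(\nu_k\cup x)$ is a union of two diagrams, hence a diagram. So the new word is in $\mathcal W$. Conversely, given a word in $\mathcal W$ whose first $x$ is at position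 $k+1$, delete that $x$. This leaves a linear extension, whose first $k$ letters form $\nu_k\not\ni x$. Deleting the second $x$ also leaves a linear extension, and its prefixes of lengths $k$ and $k+1$ are $\nu_k$ and $\nu_k\cup x$. So $x$ is addable to $\nu_k$. The two maps are inverse to each other.

Suppose $x$ is removable from $\nu_k$. Insert an extra $x$ at position $k+1$. Since $x\in\nu_k$, the original $x$ is earlier, so the new letter is the second $x$. Deleting the second $x$ returns the original word. After deleting the first $x$, the altered prefixes are $\nu_m\setminus x$ with $m\le k$ and $x\in\nu_m$. Now $\nu_m\setminus x=\nu_m\cap(\nu_k\setminus x)$ is an intersection of two diagrams, hence a diagram. So the new word is in $\mathcal W$. Conversely, given a word in $\mathcal W$ whose second $x$ is at position $k+1$, delete that $x$. The first $k$ letters form $\nu_k\ni x$. Deleting the first $x$ instead leaves a linear extension whose prefix of length $k-1$ is $\nu_k\setminus x$, so $x$ is removable from $\nu_k$. Again the maps are inverse.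

The two sets of pairs have the same size, so $\mathbb E(A_x)=\mathbb E(R_x)$ for the chain distribution.

To see this at work, take $\lambda=(2,1)$ and call its cells $a=(0,0)$, $r=(0,1)$, $d=(1,0)$. For $x=r$ we get $\mathcal W=\{arrd,\ ardr,\ adrr\}$. The cell $r$ is addable to $(1)$ in both chains and to $(1,1)$ in one, which is three pairs; it is removable from $(2)$ in one chain and from $(2,1)$ in both, again three.

## 5. The corner weights and an exact criterion

For $b\in I(\lambda)$ let $p_b=\mathbb E_Y(A_b)$ and $q_b=\mathbb E_X(A_b)$ be the probabilities that $b$ is addable under the chain and the uniform distribution. Let $f^\mu$ be the number of standard Young tableaux of shape $\mu$, which is the number of linear extensions of $\mu$.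

**Step 5: explicit weights.** Let $b\in I(\lambda)$. Inserting $b$ at position $k+1$ is a bijection from the pairs $(\mathfrak c,k)$ with $b$ addable to $\nu_k$ to the linear extensions of $\lambda\cup b$. The new prefixes are $\nu_m\cup b=\nu_m\cup(\nu_k\cup b)$ with $m\ge k$, which are diagrams. The inverse deletes $b$: the prefixes become intersections with $\lambda$, hence diagrams, and if $b$ stood at position $k+1$, then $\nu_k$ and $\nu_k\cup b$ are both diagrams, so $b$ is addable to $\nu_k$. There are $(n+1)f^\lambda$ pairs in all. Hence
$$p_b=\frac{f^{\lambda\cup b}}{(n+1)f^\lambda},\qquad q_b=\frac{\#\{\nu\subseteq\lambda:\ b\text{ addable to }\nu\}}{N}.\tag{4}$$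

**Theorem 2.** For every nonempty $\lambda$,
$$\mathbb E(Y)-\mathbb E(X)=\frac1{A+\ell}\sum_{b\in I(\lambda)}(p_b-q_b)F(b),$$
with $p_b,q_b$ given by (4). Thus $[\emptyset,\lambda]$ is CDE if and only if $\sum_{b\in I(\lambda)}(p_b-q_b)F(b)=0$.

**Proof.** By Steps 3 and 4, (3) holds for both distributions. Subtract the two instances. $\square$

Two textbook formulas make $p_b$ computable. The hook length formula says $f^\mu=|\mu|!/H_\mu$, where $H_\mu$ is the product over the cells of $\mu$ of the hook lengths (cells to the right, plus cells below, plus one). Frobenius' formula says that if $\mu$ is padded with zeros to $\mu_1\ge\dots\ge\mu_k\ge0$ and $l_i=\mu_i+k-i$, then $f^\mu=|\mu|!\prod_{i<j}(l_i-l_j)/\prod_il_i!$. For $\mu=(3,1)$ the hooks are $4,2,1$ and $1$, giving $24/8=3$; with $l=(4,1)$ the second formula gives $24\cdot3/(24\cdot1)=3$.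

Adding to $\lambda$ a cell $b$ in the $i$th row (counting rows from $1$) replaces $l_i$ by $l_i+1$ and leaves the other $l_j$ alone. The factor $(n+1)!/n!$ cancels the $n+1$ in (4), so
$$p_b=\frac1{l_i+1}\prod_{j\ne i}\frac{l_i+1-l_j}{l_i-l_j}.\tag{5}$$

Check Theorem 2 on $(3,1)$. Only $b=(1,1)$ matters, with $F(b)=3+2-6=-1$. By (5) with $l=(4,1)$, $i=2$: $p_b=\frac12\cdot\frac{2-4}{1-4}=\frac13$. The cell $b$ is addable to $(2,1)$ and $(3,1)$ only, so $q_b=\frac27$. Then $\frac15(\frac13-\frac27)(-1)=-\frac1{105}$, as found by hand.

## 6. One middle corner: there the guess is right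

The extreme corners have $F=0$, so only middle corners enter Theorem 2. A sensible plan for proving the guess is to show $p_b>q_b$ at middle corners. With a single middle corner this works.

**Theorem 3.** If $\lambda$ has at most two distinct part sizes, then $[\emptyset,\lambda]$ is CDE if and only if $\lambda$ is balanced. Hence $(18,7,6)$ has the least possible number of rows and of distinct parts for a counterexample. It also has only one inner corner off $L$, which is the minimum.

**Proof.** With one distinct part, $\lambda$ is a rectangle: it is balanced, and it is CDE by Theorem 2, since the sum is zero. Now let $\lambda=((a+c)^s,c^t)$ with $a,c,s,t\ge1$. The only middle corner is $b=(s,c)$, and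
$$\mathbb E(Y)-\mathbb E(X)=\frac{(p_b-q_b)F(b)}{A+\ell}.$$

**Step 6: computing $p_b$.** By (4) and the hook length formula, $p_b=H_\lambda/H_{\lambda\cup b}$. The hook of $b$ itself is $1$. Otherwise only the hooks in row $s$ and column $c$ change, each by $+1$. In row $s$ the cell $(s,j)$, $0\le j<c$, has $c-1-j$ cells to its right and $t-1$ below, so the hooks are $t,\dots,t+c-1$. In column $c$ the cell $(i,c)$, $0\le i<s$, has $a-1$ cells to its right and $s-1-i$ below, so the hooks are $a,\dots,a+s-1$. The products of $h/(h+1)$ telescope:
$$p_b=\frac{t}{t+c}\cdot\frac{a}{a+s}.$$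

**Step 7: comparing with $q_b$.** Recall that there are $\binom{s+a-1}{s}$ weakly decreasing sequences of length $s$ with values in a set of $a$ integers. The cell $b$ is addable to $\nu\subseteq\lambda$ exactly when the first $s$ rows have lengths in $[c+1,a+c]$ and the next row has length exactly $c$; the remaining $t-1$ rows have any weakly decreasing lengths in $[0,c]$. So the number of such $\nu$ is
$$\binom{s+a-1}{s}\binom{c+t-1}{c}=\frac{a}{a+s}\cdot\frac{t}{c+t}\binom{s+a}{s}\binom{c+t}{c},$$
and
$$q_b=p_b\cdot\frac{\binom{s+a}{s}\binom{c+t}{c}}{N}.$$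
The product $\binom{s+a}s\binom{c+t}c$ counts the $\nu\subseteq\lambda$ that contain the $s\times c$ rectangle: the first $s$ rows have lengths in $[c,a+c]$ and the last $t$ have lengths in $[0,c]$. The empty diagram is not among them, so the product is less than $N$, and $q_b<p_b$.

Hence $\mathbb E(Y)-\mathbb E(X)$ has the sign of $F(b)$, and it vanishes if and only if $F(b)=0$, that is, if and only if $\lambda$ is balanced.

For the minimality: a partition with at most two rows has at most two distinct parts, so no counterexample has fewer than three rows or fewer than three distinct parts, and $(18,7,6)$ has three of each. Zero corners off $L$ means balanced, so one is the minimum; we shall see in Section 8 that $(18,7,6)$ has exactly one. (That it is a counterexample is Theorem 1, proved there.) $\square$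

## 7. Two middle corners: how $p_b>q_b$ is lost

With two middle corners, two things could go wrong: the terms of Theorem 2 could cancel, or the inequality $p_b>q_b$ could fail. Let us locate the second failure in
$$\lambda=(a+b+c,\ b+c,\ c),\qquad a,b,c\ge1,$$
with middle corners $b_1=(1,b+c)$ and $b_2=(2,c)$. Here $A=a+b+c$, $\ell=3$, and
$$F(b_1)=3(b+c)-2A=b+c-2a,\qquad F(b_2)=3c-A=2c-a-b.\tag{6}$$

Try to repeat Step 7 at $b_1$. With $l=(a+b+c+2,\ b+c+1,\ c)$, formula (5) with $i=2$ gives
$$p_{b_1}=\frac{a}{a+1}\cdot p',\qquad p'=\frac{b+2}{(b+1)(b+c+2)}.$$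
By (5) with $l=(b+c+1,c)$, $i=1$, the number $p'$ is the chain weight of the extreme corner $(0,b+c)$ for the two-row diagram $\mu=(b+c,c)$ formed by the lower rows. On the uniform side, let $N'=\#[\emptyset,\mu]$. The cell $b_1$ is addable when $\nu_2=b+c<\nu_1$; there are $a(c+1)$ such $\nu$. There are $(a+1)N'$ diagrams $\nu\subseteq\lambda$ with $\nu_1\ge b+c$. So
$$q_{b_1}=\frac{a}{a+1}\cdot\rho\cdot q',\qquad \rho=\frac{(a+1)N'}{N}<1,\qquad q'=\frac{c+1}{N'},$$
where $q'$ is the uniform weight of $(0,b+c)$ for $\mu$. In Section 6 the blocks are rectangles, and the comparison left only the factor "$<1$". Here it leaves $p'$ against $\rho q'$, and $p'$ is smaller than $q'$. Indeed $N'=\sum_{k=0}^{c}(b+c+1-k)=(c+1)(2b+c+2)/2$, so $q'=2/(2b+c+2)$, and $p'<q'$ because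
$$(b+2)(2b+2+c)-2(b+1)(b+2+c)=(b+2)c-2(b+1)c=-bc<0.\tag{7}$$
This is the exact point where the argument stops: $\rho<1$ helps, $p'<q'$ hurts, and either may win.

So do not fight for an inequality; ask for equality. Choose the shape so that $b_2$ lies on $L$. Then Theorem 2 has a single term, $(p_{b_1}-q_{b_1})F(b_1)$, and it vanishes for an unbalanced $\lambda$ as soon as $p_{b_1}=q_{b_1}$. This is a Diophantine equation in $a,b,c$.

**Proposition 4.** Let $\lambda=(a+b+c,b+c,c)$ with $a,b,c\ge1$.

1. If $b_1\in L$, then $[\emptyset,\lambda]$ is CDE if and only if $\lambda$ is balanced.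
2. If $b_2\in L$ (that is, $a=2c-b$), then $[\emptyset,\lambda]$ is CDE if and only if $\lambda$ is balanced or
$$(5b-2)c^2-(6b^2+5b+4)c-3b(b+1)(b+2)=0.$$
3. For $c\ge2$, $[\emptyset,(3c,c+1,c)]$ is CDE if and only if $c=6$.

Here "$b_k\in L$" means that the top left corner of $b_k$ lies on $L$.

**Proof.** Write $p_k,q_k$ for the weights at $b_k$.

**Step 8: the chain weights.** With $l$ as above, $l_1-l_2=a+1$, $l_1-l_3=a+b+2$, $l_2-l_3=b+1$. Formula (5) with $i=2$ and $i=3$ gives
$$p_1=\frac{a(b+2)}{(a+1)(b+1)(b+c+2)},\qquad p_2=\frac{b(a+b+1)}{(a+b+2)(b+1)(c+1)}.$$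

**Step 9: counting the interval.** Write $\nu=(\nu_1\ge\nu_2\ge\nu_3\ge0)$ with $\nu_1\le a+b+c$, $\nu_2\le b+c$, $\nu_3\le c$. Given $\nu_2=b+c-v$, there are $a+1+v$ choices of $\nu_1$. Given $\nu_3=b+c-u$ with $b\le u\le b+c$, the number $v$ runs over $0,\dots,u$, which gives $(a+1)(u+1)+\binom{u+1}2$ pairs $(\nu_1,\nu_2)$. Summing over $u$,
$$N=(a+1)\left[\tbinom{b+c+2}2-\tbinom{b+1}2\right]+\tbinom{b+c+2}3-\tbinom{b+1}3 .$$
The bracket is the sum of the $c+1$ integers from $b+1$ to $b+c+1$, which is $(c+1)(2b+c+2)/2$. The last two terms are
$$\sum_{t=0}^{c}\frac{(b+1+t)(b+t)}2=\frac12\left[(c+1)b(b+1)+(2b+1)\frac{c(c+1)}2+\frac{c(c+1)(2c+1)}6\right]=\frac{c+1}{6}\left[3b^2+3b+3bc+2c+c^2\right],$$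
and $3b^2+3b+3bc+2c+c^2=3(b+1)(b+c)+c(c-1)$. Hence $N=\frac{(c+1)K}6$ with
$$K=3(a+1)(2b+c+2)+3(b+1)(b+c)+c(c-1).\tag{8}$$
Writing $2b+c+2=2(b+1)+c$ in the first term and collecting the terms with a factor $c$,
$$K=3(b+1)(2a+b+2)+c(3a+3b+c+5).\tag{9}$$

**Step 10: the uniform weights.** We saw that $b_1$ is addable to $a(c+1)$ diagrams. The corner $b_2$ is addable when $\nu_3=c<\nu_2$. With $\nu_2=b+c-v$ and $0\le v\le b-1$, this gives $\sum_{v=0}^{b-1}(a+1+v)=b(2a+b+1)/2$ diagrams. So
$$q_1=\frac{6a}{K},\qquad q_2=\frac{3b(2a+b+1)}{(c+1)K}.$$

**Step 11: the differences.** Put over a common denominator,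
$$p_1-q_1=\frac{a\,E_1}{(a+1)(b+1)(b+c+2)K},\qquad p_2-q_2=\frac{b\,E_2}{(a+b+2)(b+1)(c+1)K},$$
with $E_1=(b+2)K-6(a+1)(b+1)(b+c+2)$ and $E_2=(a+b+1)K-3(2a+b+1)(a+b+2)(b+1)$. In $E_1$ use (8); the terms with $a+1$ are $3(a+1)$ times the left side of (7), so
$$E_1=(b+2)\left[3(b+1)(b+c)+c(c-1)\right]-3(a+1)bc .\tag{10}$$
In $E_2$ use (9). With $g=a+b+1$ and $h=2a+b+1$, we have $g(h+1)-h(g+1)=g-h=-a$, so
$$E_2=-3a(b+1)+c(a+b+1)(3a+3b+c+5).$$
Since $c\ge1$, $a+b+1>b+1$ and $3a+3b+c+5>3a$, we have $E_2>0$ always.

**Step 12: the three parts.** (1) If $F(b_1)=0$, then by Theorem 2 CDE holds if and only if $(p_2-q_2)F(b_2)=0$. As $E_2>0$, this means $F(b_2)=0$, that is, $\lambda$ is balanced.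

(2) By (6), $b_2\in L$ means $a=2c-b$. In that case CDE holds if and only if $(p_1-q_1)F(b_1)=0$, that is, $F(b_1)=0$ (balanced) or $E_1=0$. Put $a=2c-b$ in (10):
$$-E_1=3(2c-b+1)bc-(b+2)\left[3b^2+3b+(3b+2)c+c^2\right].$$
The coefficient of $c^2$ is $6b-(b+2)=5b-2$. The coefficient of $c$ is $-3b^2+3b-(b+2)(3b+2)=-3b^2+3b-3b^2-8b-4=-(6b^2+5b+4)$. The constant term is $-3b(b+1)(b+2)$. This is the stated equation.

(3) Take $b=1$, $a=2c-1$; then $\lambda=(3c,c+1,c)$ and $F(b_2)=0$. Also $F(b_1)=1+c-2(2c-1)=3(1-c)\ne0$ for $c\ge2$, so $\lambda$ is not balanced. The equation in (2) becomes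
$$3c^2-15c-18=3(c-6)(c+1)=0,$$
which for $c\ge2$ means $c=6$. $\square$

In this family $E_1=-3(c-6)(c+1)$: the inequality $p_1>q_1$ holds for $2\le c<6$, is an equality at $c=6$, and is reversed for $c>6$. For $c=6$ the diagram is $(18,7,6)$. In the language above, $p'=\frac3{18}=\frac16$, $q'=\frac15$, $\rho=\frac{12\cdot35}{504}=\frac56$, and indeed $\rho q'=\frac16=p'$.

## 8. The diagram $(18,7,6)$ by direct count

Proposition 4 already gives the CDE property of $(18,7,6)$. A counterexample should also be checkable without the general formulas, so here is a proof of Theorem 1 that uses only Sections 2 to 5.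

**Proof of Theorem 1.**

**Step 13: not balanced.** Here $A=18$, $\ell=3$, and the inner corners are $(0,18),(1,7),(2,6),(3,0)$. We have $F(1,7)=18+21-54=-15\ne0$ and $F(2,6)=36+18-54=0$. So exactly one corner is off $L$.

**Step 14: $\mathbb E(X)$.** Write $\nu=(\nu_1\ge\nu_2\ge\nu_3\ge0)$ with $\nu_1\le18$, $\nu_2\le7$, $\nu_3\le6$, and $\nu_4=0$. The down-degree is the number of $i\in\{1,2,3\}$ with $\nu_i>\nu_{i+1}$. For fixed $\nu_3=7-u$ there are
$$\sum_{\nu_2=\nu_3}^{7}(19-\nu_2)=\sum_{v=0}^{u}(12+v)=12(u+1)+\tbinom{u+1}2$$
choices of $(\nu_1,\nu_2)$. Summing over $u=1,\dots,7$ gives $N=12\cdot35+\binom93=420+84=504$. Next: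

- $\nu_3=0$ holds for the term $u=7$, which is $96+28=124$, so $\nu_3\ge1$ for $504-124=380$ diagrams.
- $\nu_2=\nu_3=x$ holds for $\sum_{x=0}^6(19-x)=133-21=112$ diagrams, so $\nu_2>\nu_3$ for $392$.
- $\nu_1=\nu_2$ holds for as many diagrams as there are pairs $(\nu_2,\nu_3)$, namely $8+7+\dots+2=35$, so $\nu_1>\nu_2$ for $469$.

Hence $\mathbb E(X)=\frac{380+392+469}{504}=\frac{1241}{504}$.

**Step 15: $\mathbb E(Y)$.** Use (5) with $l=(20,8,6)$, whose differences are $12,14,2$:
$$p_{(0,18)}=\frac{13\cdot15}{12\cdot14}\cdot\frac1{21}=\frac{195}{3528},\qquad p_{(1,7)}=\frac{11\cdot3}{12\cdot2}\cdot\frac19=\frac{11}{72}=\frac{539}{3528},\qquad p_{(2,6)}=\frac{13\cdot1}{14\cdot2}\cdot\frac17=\frac{13}{196}=\frac{234}{3528}.$$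
By (2) the weights sum to $1$, so $p_{(3,0)}=\frac{3528-968}{3528}=\frac{2560}{3528}$. (As a check, (5) with four rows, $l=(21,9,7,0)$ and $i=4$, gives $\frac{20\cdot8\cdot6}{21\cdot9\cdot7}=\frac{960}{1323}=\frac{2560}{3528}$.) The row formula in (2) gives
$$\mathbb E(Y)=\frac{1\cdot539+2\cdot234+3\cdot2560}{3528}=\frac{8687}{3528}=\frac{1241}{504},$$
since $8687=7\cdot1241$ and $3528=7\cdot504$. The column formula agrees: $18\cdot195+7\cdot539+6\cdot234=3510+3773+1404=8687$.

So $\mathbb E(X)=\mathbb E(Y)=\frac{1241}{504}$, although $(18,7,6)$ is not balanced, and the conjecture is false. $\square$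

One sees the mechanism too: $(1,7)$ is addable to $11\cdot7=77$ of the $504$ diagrams, and $\frac{77}{504}=\frac{11}{72}=p_{(1,7)}$. The only corner off $L$ has equal weights under the two distributions.

Nothing here says that $(18,7,6)$ is a counterexample of smallest size $|\lambda|$, or that there are infinitely many. The minimality that we have proved concerns the number of rows, of distinct parts, and of corners off $L$.

## 9. All toggle-symmetric distributions together do detect balance

For a balanced diagram, (3) makes the expected down-degree the same for every toggle-symmetric distribution, not only for two of them. With this stronger property the converse becomes true.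

**Theorem 5.** A nonempty $\lambda$ is balanced if and only if all toggle-symmetric probability distributions on $[\emptyset,\lambda]$ have the same expected down-degree. In that case the common value is $A\ell/(A+\ell)$.

**Proof.** If $\lambda$ is balanced, then $F=0$ on $I(\lambda)$, and (3) gives $\mathbb E_\pi(\operatorname{ddeg})=A\ell/(A+\ell)$ for every toggle-symmetric $\pi$. With $m=\ell/A$ this is $\lambda_1/(1+m^{-1})$. As the uniform and chain distributions are toggle-symmetric, this reproves the known result quoted in Section 1.

Now assume that all toggle-symmetric distributions have the same expected down-degree.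

**Step 16: from equal expectations to an identity of functions.** Let $T_x=A_x-R_x$ for $x\in\lambda$. Let $\sigma$ be a signed measure on $[\emptyset,\lambda]$ of total mass $0$ with $\sigma(T_x)=0$ for all $x\in\lambda$. The uniform distribution gives every element positive mass and is toggle-symmetric. So for small $\varepsilon>0$, the measure (uniform) $+\,\varepsilon\sigma$ is again a toggle-symmetric probability distribution. By hypothesis its expected down-degree is that of the uniform one, so $\sigma(\operatorname{ddeg})=0$. Thus every linear functional on the finite-dimensional space of functions on $[\emptyset,\lambda]$ that kills $1$ and all $T_x$ also kills $\operatorname{ddeg}$. By linear algebra $\operatorname{ddeg}$ lies in the span of these functions: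
$$\operatorname{ddeg}=C+\sum_{x\in\lambda}c_xT_x$$
for some constants $C,c_x$. On the other hand, the row identity in (1) reads $\operatorname{ddeg}=\sum_{x\in\lambda}\operatorname{row}(x)T_x+\sum_{b\in I(\lambda)}\operatorname{row}(b)A_b$. Put $g(x)=\operatorname{row}(x)-c_x$ for $x\in\lambda$ and $g(b)=\operatorname{row}(b)$ for $b\in I(\lambda)$, and subtract:
$$\sum_{z\text{ addable to }\nu}g(z)-\sum_{x\text{ removable from }\nu}g(x)=C\qquad\text{for all }\nu\subseteq\lambda.\tag{11}$$

**Step 17: $g$ is an affine function of the content $j-i$.** We claim that $g(i,j)=g(0,0)+\delta(j-i)$ on $\lambda^+$, where $\delta=g(0,0)-g(1,0)$. The method is to feed small diagrams into (11).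

The diagram $\nu=\emptyset$ has only the addable cell $(0,0)$, so $g(0,0)=C$.

For $1\le j\le A$, the diagram $\nu=(j)$ has addable cells $(0,j),(1,0)$ and removable cell $(0,j-1)$. So $g(0,j)+g(1,0)-g(0,j-1)=C$, that is, $g(0,j)=g(0,j-1)+\delta$.

For $1\le i\le\ell$, the diagram $\nu=(1^i)$ has addable cells $(0,1),(i,0)$ and removable cell $(i-1,0)$. So $g(i,0)-g(i-1,0)=C-g(0,1)=-\delta$.

Now let $(i,j)\in\lambda^+$ with $i,j\ge1$. Then $(i-1,j)$ and $(i,j-1)$ are in $\lambda$, so $\nu=((j+1)^i,j)$ and $\nu'=((j+1)^i)$ are contained in $\lambda$. The diagram $\nu$ has addable cells $(0,j+1),(i,j),(i+1,0)$ and removable cells $(i-1,j),(i,j-1)$. The diagram $\nu'$ has addable cells $(0,j+1),(i,0)$ and removable cell $(i-1,j)$. Subtracting the two instances of (11),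
$$g(i,j)+g(i+1,0)-g(i,j-1)-g(i,0)=0,\qquad\text{so}\qquad g(i,j)-g(i,j-1)=g(i,0)-g(i+1,0)=\delta .$$
The last equality is the column relation for $i+1$, and it is available because $(i,j-1)\in\lambda$ forces $(i,0)\in\lambda$, so $i+1\le\ell$.

The column relations give $g(i,0)=g(0,0)-\delta i$ for $0\le i\le\ell$, and induction on $j$ along each row gives the claim.

**Step 18: reading off the corners.** For $b=(i,j)\in I(\lambda)$ we have $g(b)=i$, so $i=g(0,0)+\delta(j-i)$. The corners $(0,A)$ and $(\ell,0)$ give $0=g(0,0)+\delta A$ and $\ell=g(0,0)-\delta\ell$. Hence $\delta=-\frac{\ell}{A+\ell}$ and $g(0,0)=\frac{A\ell}{A+\ell}$. Substituting these values and multiplying by $A+\ell$, every inner corner satisfies $(A+\ell)i=A\ell-\ell(j-i)$, that is, $Ai+\ell j=A\ell$. So $F(b)=0$ for all $b\in I(\lambda)$, and $\lambda$ is balanced. $\square$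

The CDE property compares just two toggle-symmetric distributions. By Theorem 1 these two are not enough to detect balance, and by Theorem 5 all of them together are.
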